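# Conjugacy classes and $s_i$-conjugate Bruhat cells: a block-cyclic counterexample in $GL_{12}$

Throughout, $k$ is an algebraically closed field of arbitrary characteristic. Permutations compose right to left, and the permutation matrix $\dot x$ of $x\in S_n$ sends $e_j$ to $e_{x(j)}$. One-line notation $[x(1),x(2),\dots]$ is used for permutations.

## 1. Twisted reductive groups and their Bruhat cells

**Definition (twisted reductive group).** Let $G^\circ$ be a connected reductive group over $k$, with a maximal torus $T$ inside a Borel subgroup $B$. Let $\Gamma$ be a finite group of automorphisms of $G^\circ$ preserving $B$ and $T$. The group $G:=G^\circ\rtimes\Gamma$ is called a twisted reductive group. For $\Gamma=1$ it is just $G^\circ$. A conjugacy class of $G$ is an orbit of $G$ acting on itself by conjugation.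

*Example 1.* $GL_n$, with $B=B_n$ the upper triangular matrices and $T$ the diagonal ones, $\Gamma=1$.

*Example 2.* Let $H=SL_3$ with upper triangular Borel subgroup $B_H$, let $r\ge1$, and let $G^\circ=H^r$, $B=B_H^r$. Let $\gamma(h_1,\dots,h_r)=(h_r,h_1,\dots,h_{r-1})$ and $\Gamma=\langle\gamma\rangle\cong\mathbb Z/r$. This gives $SL_3^r\rtimes\mathbb Z/r$.

**Definition (Weyl group and reflection representation).** Let $W_0=N_{G^\circ}(T)/T$, and let $V$ be its real reflection representation, spanned by the simple roots $\alpha_i$ determined by $(B,T)$. Let $s_i\in W_0$ be the reflection in $\alpha_i$. Each $\gamma\in\Gamma$ acts linearly on $V$ and permutes the simple roots. The (twisted) Weyl group is $W:=W_0\rtimes\Gamma$, acting on $V$. We fix a $W$-invariant inner product on $V$. We write $\ell$ for the length on $W_0$ and put $\ell(x\gamma)=\ell(x)$ for $x\in W_0$, $\gamma\in\Gamma$.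

*Example 1, continued.* For $GL_n$ we have $W=S_n$, and $V$ is the space of vectors in $\mathbb R^n$ with coordinate sum $0$. The group $S_n$ permutes the coordinates, $\alpha_i=\varepsilon_i-\varepsilon_{i+1}$, $s_i=(i\;i{+}1)$, and $\ell(x)$ is the number of inversions of $x$.

*Example 2, continued.* Here $W=S_3^r\rtimes\langle\gamma\rangle$ acts on $V=V_{(1)}\oplus\dots\oplus V_{(r)}$, a sum of $r$ copies of the reflection representation of $S_3$. Again $\gamma(v_1,\dots,v_r)=(v_r,v_1,\dots,v_{r-1})$.

**Definition (Bruhat cell).** For $w=x\gamma\in W$ set $BwB:=B\dot x\gamma B\subseteq G$, where $\dot x\in N_{G^\circ}(T)$ represents $x$. Since $T\subseteq B$, the choice of $\dot x$ does not matter.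

*Example 3.* In $GL_3$ let $F_1\subset F_2$ be the standard flag, and let $s=(1\,2)$, $t=(2\,3)$, $w_0=sts=tst=(1\,3)$. Then $g\in BtB$ iff $gF_1=F_1$ and $gF_2\ne F_2$. Also $g\in Bw_0B$ iff $gF_1\not\subseteq F_2$ and $F_1\not\subseteq gF_2$. Indeed these conditions are unchanged when $g$ is multiplied by $B$ on either side, and among the six permutation matrices the first holds only for $t$ and the second only for $w_0$.

Textbook facts used below: $G$ is the disjoint union of the cells $BwB$, $w\in W$; we have $(BwB)^{-1}=Bw^{-1}B$; and for a simple reflection $s$ and $x\in W$,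
$$BsB\cdot BxB=\begin{cases}BsxB&\text{if }\ell(sx)>\ell(x),\\ BsxB\cup BxB&\text{if }\ell(sx)<\ell(x),\end{cases}\tag{1}$$
together with the right-handed version for $BxB\cdot BsB$. In the twisted case nothing changes. Since $\gamma$ normalizes $B$, we have $Bx\gamma B=(BxB)\gamma$, so the left rule is the one for $x\in W_0$ multiplied by $\gamma$. For the right rule, $Bx\gamma B\cdot BsB=(BxB\cdot Bs'B)\gamma$ with $s'=\gamma s\gamma^{-1}$, again a simple reflection. In particular $BxB\cdot ByB=BxyB$ whenever $\ell(xy)=\ell(x)+\ell(y)$.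

**Definition (the subspaces $V^w$ and $V_w$).** For $w\in W$ let $V^w\subseteq V$ be the subspace fixed by $w$, and let $V_w:=(V^w)^\perp$.

The condition that matters here is whether $\alpha_i\in V_w$. Since $s_i$ fixes a vector $v$ iff $v\perp\alpha_i$,
$$\alpha_i\in V_w\iff s_i\text{ fixes }V^w\text{ pointwise}.\tag{2}$$
Moreover $V_{s_iws_i}=s_iV_w$ and $s_i\alpha_i=-\alpha_i$, so
$$\alpha_i\in V_w\iff\alpha_i\in V_{s_iws_i}.\tag{3}$$

*Example 1, continued.* For $w\in S_n$, the space $V^w$ consists of the sum-zero vectors that are constant on the cycles of $w$. If $i$ and $i+1$ lie in the same cycle, $s_i$ fixes all of these. If they lie in different cycles, some sum-zero vector takes two different values on these two cycles, and $s_i$ moves it. So $\alpha_i\notin V_w$ iff $i$ and $i+1$ lie in different cycles of $w$.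

*Example 2, continued.* Let $w=(z_1,\dots,z_r)\gamma$ with $z_p\in S_3$. Then $wv=v$ iff $v_1=z_1v_r$ and $v_p=z_pv_{p-1}$ for $2\le p\le r$. So $v$ is determined by $v_r$, which ranges over the fixed space of $z_r\cdots z_2z_1$. If $s_i$ is the reflection $s$ placed in the last component, (2) says: $\alpha_i\notin V_w$ iff $z_r\cdots z_1$ fixes some vector that $s$ does not fix.

## 2. Conjugating a cell by a simple reflection: the conjecture and the results

Fix a conjugacy class $C$. Which cells does it meet? If we replace $w$ by $s_iws_i$, does the answer change? The following conjecture, taken from Wicher Malten, "Minimally dominant elements of finite Coxeter groups", arXiv:2110.09266 (2021), says that it does not, provided $\alpha_i\notin V_w$.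

**Conjecture.** Let $G$ be a twisted reductive group over an algebraically closed field, with Borel subgroup $B$. Let $w$ be an element of the corresponding Weyl group and $s_i$ a simple reflection such that $\alpha_i\notin V_w$, and set $w':=s_iws_i$. Then for every conjugacy class $C$ in $G$,
$$C\cap BwB\neq\varnothing\qquad\text{if and only if}\qquad C\cap Bw'B\neq\varnothing.$$

The conjecture is false. Define in $S_{12}$
$$w'=[4,6,5,\;8,9,7,\;12,11,10,\;1,3,2],\qquad w=s_1w's_1=[6,4,5,\;8,9,7,\;12,11,10,\;2,3,1].\tag{4}$$

**Theorem A.** Let $G=GL_{12}$, $B$ the upper triangular matrices, $i=1$, and $C$ the unipotent class of Jordan type $(4,4,4)$. Then $\alpha_1\notin V_w$ and $\alpha_1\notin V_{w'}$, and $C\cap BwB\ne\varnothing$, but $C\cap Bw'B=\varnothing$.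

**Theorem B.** View $w,w'\in S_{12}\subseteq S_n\subset GL_n$, $n\ge12$. Then $\alpha_1\notin V_w$ and $\alpha_1\notin V_{w'}$. If $C$ is a class in $GL_n$ whose minimal polynomial $f$ has degree $4$, then $C\cap Bw'B=\varnothing$, while $C\cap BwB\neq\varnothing$ iff at least three invariant factors of $C$ equal $f$.

So both unipotent and semisimple counterexamples exist: take $f=(X-1)^4$, or $f$ with four distinct nonzero roots.

**Theorem C.** The conjecture fails with $\Gamma=1$ and $C$ unipotent for every connected reductive group whose root system has an irreducible component of type $A_m$ $(m\ge11)$, or $B_m$, $C_m$ or $D_m$ $(m\ge12)$. In particular it fails for all but finitely many types of simple algebraic groups, in every characteristic.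

**Theorem D.** The conjecture fails for $G=SL_3^4\rtimes\mathbb Z/4$ (cyclic permutation of the factors), with $C$ the class of a generator of $\mathbb Z/4$.

**Theorem E.** Let $G$ be any twisted reductive group, $w'\in W$, $s=s_i$, $w=sw's$, with no hypothesis on $V_w$.

(a) If $\ell(w)=\ell(w')$, then $C\cap BwB\ne\varnothing\iff C\cap Bw'B\neq\varnothing$.

(b) If $\ell(w)=\ell(w')+2$, then $C\cap BwB\neq\varnothing\iff C\cap(Bw'B\cup Bw'sB)\ne\varnothing$. In particular $C\cap Bw'B\ne\varnothing\Rightarrow C\cap BwB\neq\varnothing$.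

The lengths of $w$ and $sw's$ differ by $0$ or $\pm2$, so Theorem E covers all cases up to exchanging $w$ and $w'$. Only the implication from the longer element to the shorter one can fail, and by Theorems A–D it does. No claim is made here about untwisted groups whose simple factors all lie outside the types in Theorem C.

## 3. $GL_2$ and $GL_3$ by hand

In $GL_2$ the hypothesis says that $1$ and $2$ lie in different cycles of $w$. So $w=1=w'$, and there is nothing to prove.

In $GL_3$ take $i=1$ (the case $i=2$ is symmetric). If $1$ and $2$ lie in different cycles, then $w=1$ or $w\in\{t,w_0\}$, and $s$ conjugates $t$ to $sts=w_0$. So the conjecture for $GL_3$ asserts that a class meets $BtB$ iff it meets $Bw_0B$. Scalar classes lie in $B$ and meet neither. We check that every class of a non-scalar $g$ meets both. By Example 3 this is a question about flags $F_1\subset F_2$ in $k^3$, since conjugating $g$ amounts to changing the flag.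

*The cell $BtB$.* We need a $g$-stable line $F_1$ and a plane $F_2\supset F_1$ that is not $g$-stable. Such a plane exists as soon as $g$ is not scalar on $k^3/F_1$. Take any eigenline $F_1$. Suppose $g$ acts on $k^3/F_1$ as a scalar $\mu$. Then $(g-\mu)k^3=F_1$, so $\ker(g-\mu)$ is a plane. Choose a line $F_1'\ne F_1$ in this plane. The plane has nonzero image in $k^3/F_1'$, so if $g$ were scalar there, the scalar would be $\mu$, and $F_1=(g-\mu)k^3\subseteq F_1'$, which is false. So $F_1'$ works.

*The cell $Bw_0B$.* We need $gF_1\not\subseteq F_2$ and $F_1\not\subseteq gF_2$. Each condition is open on the variety of flags. The first is satisfied somewhere: take a line $F_1$ that is not stable, and then a plane $F_2\supset F_1$ not containing $gF_1$. So is the second: take a plane $F_2$ that is not stable, and $F_1\subset F_2$ not inside $gF_2$. The flag variety is irreducible, so both hold at once for some flag.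

So the conjecture holds for $GL_2$ and $GL_3$.

## 4. Splitting a cell and rotating the factors: Theorem E

The first thing to try in general is this. For subsets $X,Y\subseteq G$,
$$C\cap XY\ne\varnothing\iff C\cap YX\neq\varnothing,\tag{5}$$
because $a^{-1}(ab)a=ba$ for $a\in X$, $b\in Y$. So we write $BwB$ as a product in which $s$ stands on the left, and rotate $BsB$ to the right.

**Proof of Theorem E(b).** Since $\ell(sw's)=\ell(w')+2$, we have $\ell(w's)=\ell(w')+1$ and $\ell(w)=\ell(w's)+1$. By (1), $BwB=BsB\cdot Bw'sB$. On the other side, $w's\cdot s=w'$ is shorter than $w's$, so $Bw'sB\cdot BsB=Bw'B\cup Bw'sB$. Apply (5) with $X=BsB$, $Y=Bw'sB$. $\square$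

**Proof of Theorem E(a).** We may assume $w\neq w'$.

**Step 1: one of $sw'$, $w's$ is shorter than $w'$.** Suppose both are longer. Write $w'=x\gamma$ and $s'=\gamma s\gamma^{-1}$, so that $w's=xs'\gamma$ and $w=sxs'\gamma$. Let $x=r_1\cdots r_l$ be reduced. Then $xs'=r_1\cdots r_ls'$ is reduced. As $\ell(sxs')=\ell(w)=\ell(w')=\ell(x)<\ell(xs')$, the exchange condition says that $sxs'$ is obtained from $r_1\cdots r_ls'$ by deleting one letter. If the letter is $r_j$, then $sx=r_1\cdots\widehat{r_j}\cdots r_l$ is shorter than $x$, against the assumption. So the letter is $s'$, hence $sxs'=x$ and $w=w'$, which is excluded.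

**Step 2: rotate.** If $v=sw'$ has length $\ell(w')-1$, then $w'=sv$ and $w=vs$, and both have length $\ell(v)+1$. So $Bw'B=BsB\cdot BvB$ and $BwB=BvB\cdot BsB$, and (5) gives the claim. If instead $v=w's$ has length $\ell(w')-1$, then $w'=vs$ and $w=sv$, and the same argument applies with the sides exchanged. $\square$

The method stops at one precise point. When $\ell(w)=\ell(w')+2$, an element of $C\cap BwB$ may rotate into the extra cell $Bw'sB$ and not into $Bw'B$, and nothing so far has used the hypothesis $\alpha_i\notin V_w$. The next example shows that the extra cell can really matter when that hypothesis is absent.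

*Example 4.* In $GL_4$ let $w'=s_1s_2s_3=[2,3,4,1]$ and conjugate by $s_2$. Then $w's_2=[2,4,3,1]$ and $w=s_2w's_2=[3,4,2,1]$, of lengths $3,4,5$.

Every $g\in Bw'B$ has a cyclic vector. After conjugating by an element of $B$ we have $g=b\dot w'$ with $b\in B$, so $ge_j\in k^*e_{j+1}+\langle e_1,\dots,e_j\rangle$ for $j\le3$, and therefore $e_1,ge_1,g^2e_1,g^3e_1$ is a basis.

Now let $C$ be the class of the permutation matrix of $w's_2$, which is the 3-cycle $1\mapsto2\mapsto4\mapsto1$ fixing $3$. Its eigenspace for the eigenvalue $1$ is $2$-dimensional, so it has no cyclic vector, and $C\cap Bw'B=\varnothing$. But $C$ meets $Bw's_2B$, hence $BwB$ by Theorem E(b). Here $2$ and $3$ are in the same cycle of $w'$, so $\alpha_2\in V_{w'}$, and the conjecture is not contradicted.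

We now need the same phenomenon with $\alpha_i\notin V_{w'}$. The cyclic-vector argument survives in a form with blocks. The twisted group of Example 2 shows first, and more simply, what the blocks should be.

## 5. From conjugacy to multiplication in $SL_3$: Theorem D

**Step 1: describe the class of $\gamma$.** Let $G=H^r\rtimes\langle\gamma\rangle$ be as in Example 2. For $h\in H^r$,
$$h\gamma h^{-1}=(h_1h_r^{-1},\,h_2h_1^{-1},\,\dots,\,h_rh_{r-1}^{-1})\,\gamma,$$
and $\Gamma$ fixes $\gamma$. So the class $C$ of $\gamma$ consists of such elements, and they satisfy $a_r\cdots a_2a_1=1$ when written as $(a_1,\dots,a_r)\gamma$. Conversely, if $a_r\cdots a_1=1$, put $h_r=1$ and $h_p=a_p\cdots a_1$ for $p<r$. Then $h_1h_r^{-1}=a_1$, $h_ph_{p-1}^{-1}=a_p$ for $2\le p<r$, and for $r\ge 2$ we get $h_rh_{r-1}^{-1}=(a_{r-1}\cdots a_1)^{-1}=a_r$. (For $r=1$ both sides say $a_1=1$.) So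
$$C=\{(a_1,\dots,a_r)\gamma:\ a_r\cdots a_2a_1=1\}.$$
For $z\in S_3^r$ we have $Bz\gamma B=\{(a_p)\gamma:a_p\in B_Hz_pB_H\}$. Therefore
$$C\cap Bz\gamma B\ne\varnothing\iff 1\in B_Hz_rB_H\cdots B_Hz_2B_Hz_1B_H.\tag{6}$$
A question about conjugation has become a question about products of double cosets in $SL_3$.

**Step 2: see what is needed.** Let $s_i$ be $s$ in the last component. Since $\gamma(1,\dots,1,s)=(s,1,\dots,1)$, conjugating $z\gamma$ by $s_i$ replaces $z_r$ by $sz_r$ and $z_1$ by $z_1s$.

With $r=1$ or $r=2$ nothing happens. For $r=1$, (6) says $z_1=1$, which is equivalent to $sz_1s=1$. For $r=2$, (6) says $z_2=z_1^{-1}$, which is equivalent to $sz_2=(z_1s)^{-1}$.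

For larger $r$ the product in (6) can be a union of many cells. Call it $P$, and suppose $r\ge2$, $\ell(sz_r)>\ell(z_r)$ and $\ell(z_1s)>\ell(z_1)$. By (1) the product for the new element is $B_HsB_H\cdot P\cdot B_HsB_H$. It contains $1$ iff $P$ meets $B_HsB_H\cdot B_HsB_H=B_H\cup B_HsB_H$, because $1=aqb$ means $q=a^{-1}b^{-1}$. So we want a word $z$ such that $P$ contains $B_HsB_H$ but not $B_H$. By Example 2 we also want $z_r\cdots z_1$ to fix a vector that $s$ moves. The word $(t,st,w_0,t)$, with $r=4$, does it.

**Lemma 1.** Let $B_3$ be the upper triangular Borel subgroup of $GL_3$.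

(i) $1\notin B_3tB_3\,w_0B_3\,stB_3\,tB_3$.

(ii) $1\in B_3stB_3\,w_0B_3\,stB_3\,tsB_3$.

The same holds in $SL_3$ with its upper triangular Borel subgroup.

*Proof.* Only rule (1) is used, so both groups are covered. Write $B$ for $B_3$.

(i) $1$ lies in the product iff $BtBw_0B$ meets $(BstBtB)^{-1}=BtBtsB$. Since $tw_0=t\cdot tst=st$ is shorter than $w_0$, we have $BtBw_0B=BstB\cup Bw_0B$. Since $t\cdot ts=s$ is shorter than $ts$, we have $BtBtsB=BsB\cup BtsB$. These are disjoint, because $\{st,w_0\}\cap\{s,ts\}=\varnothing$.

(ii) $1$ lies in the product iff $BstBw_0B$ meets $(BstBtsB)^{-1}=BstBtsB$. Both contain $Bw_0B$. For the first, $BtBw_0B\supseteq Bw_0B$, so $BstBw_0B=BsB\cdot BtBw_0B\supseteq BsBw_0B\supseteq Bw_0B$. For the second, $BtBtB=B\cup BtB\supseteq BtB$, so $BstBtsB=BsB\,(BtBtB)\,BsB\supseteq BsB\,BtB\,BsB=Bw_0B$. $\square$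

**Step 3: conclude Theorem D.** Take $r=4$ and $w'=(t,st,w_0,t)\gamma$, with $s_i$ equal to $s$ in the fourth component. By Step 2, $w=s_iw's_i=(ts,st,w_0,st)\gamma$. By (6), $C\cap Bw'B\ne\varnothing$ iff $1\in B_HtB_H\,w_0B_H\,stB_H\,tB_H$, which is false by Lemma 1(i). And $C\cap BwB\neq\varnothing$ iff $1\in B_HstB_H\,w_0B_H\,stB_H\,tsB_H$, which is true by Lemma 1(ii).

It remains to check the hypothesis. We have
$$z_4z_3z_2z_1=t\cdot tst\cdot st\cdot t=st\cdot s\,(t\cdot t)=sts.$$
This is the reflection in $\alpha_s+\alpha_t$. The vector $\alpha_s-\alpha_t$ is orthogonal to $\alpha_s+\alpha_t$, so it is fixed by $sts$. But $s(\alpha_s-\alpha_t)=-2\alpha_s-\alpha_t\neq\alpha_s-\alpha_t$. By Example 2, $\alpha_i\notin V_{w'}$, and by (3), $\alpha_i\notin V_w$. This proves Theorem D. $\square$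

## 6. Block-cyclic elements of $S_{12}$

To remove the twist, we replace $\gamma$ by a permutation matrix that shifts four blocks of size $3$, and the class of $\gamma$ by a polynomial equation of degree $4$. Suppose first that $g\in GL_{12}$ sends the $p$-th block of $k^{12}$ to the $(p+1)$-st by an invertible $D_p$ (indices mod $4$). Then $g^4=1$ iff $D_4D_3D_2D_1=1$: on the first block $g^4$ is $D_4D_3D_2D_1$, and on the other blocks it is a conjugate of this. That is the condition of Section 5. The difficulty is that a general element of a Bruhat cell also has blocks above the diagonal, which the twisted group did not have. The proposition below says that they do no harm as long as $g$ satisfies an equation of degree exactly $4$.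

**Notation.** Write $\{1,\dots,12\}$ as pairs, $(p,a)\leftrightarrow3(p-1)+a$ with $1\le p\le4$, $1\le a\le3$. Let $\iota_p:k^3\to k^{12}$ be the inclusion of the $p$-th block, let $E_p=\bigoplus_{q\le p}\iota_q(k^3)$ with $E_0=0$, and let $B=B_{12}$. For $y=(y_1,\dots,y_4)\in S_3^4$ let
$$x_y:(p,a)\mapsto(p+1,y_p(a))\qquad(p\bmod4).$$
Its permutation matrix satisfies $\dot x_y\iota_p(u)=\iota_{p+1}(y_pu)$. Here and below $y_p$ also denotes the permutation matrix in $GL_3$.

*Example 5.* Recall $st:1\mapsto2\mapsto3\mapsto1$, $ts:1\mapsto3\mapsto2\mapsto1$, $w_0=(1\,3)$. The element $w'$ of (4) sends $1,2,3$ to $4,6,5$, so $y_1=t$. It sends $4,5,6$ to $8,9,7$, so $y_2=st$. It sends $7,8,9$ to $12,11,10$, so $y_3=w_0$. It sends $10,11,12$ to $1,3,2$, so $y_4=t$. Conjugating $x_y$ by $s_1$, which is $s$ acting on block $1$, replaces $y_1$ by $y_1s$ and $y_4$ by $sy_4$. Hence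
$$w'=x_{(t,\,st,\,w_0,\,t)},\qquad s_1w's_1=x_{(ts,\,st,\,w_0,\,st)},\tag{7}$$
and the second element is $[6,4,5,\,8,9,7,\,12,11,10,\,2,3,1]=w$, as claimed in (4).

**Proposition 2.** Let $f=X^4+c_3X^3+c_2X^2+c_1X+c_0$ with $c_0\ne0$.

(i) If $g\in Bx_yB$ and $f(g)=0$, then $1\in B_3y_4B_3y_3B_3y_2B_3y_1B_3$, and $k^{12}\cong(k[X]/f)^3$ as a $k[g]$-module (with $X$ acting as $g$).

(ii) If $1\in B_3y_4B_3y_3B_3y_2B_3y_1B_3$, then $Bx_yB$ contains an element $g$ making $k^{12}$ isomorphic to $(k[X]/f)^3$ as a $k[X]$-module.

*Proof of (i).*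

**Step 1: put $g$ in a form where its action on blocks is visible.** Write $g=b'\dot x_yb''$ with $b',b''\in B$. Conjugating by $b''$ turns $g$ into $b''b'\dot x_y$. This preserves $Bx_yB$, the equation $f(g)=0$ and the isomorphism type of the module. So assume $g=b\dot x_y$ with $b\in B$. Let $b_1,\dots,b_4\in B_3$ be the diagonal $3\times3$ blocks of $b$, so that $b\,\iota_q(u)\in\iota_q(b_qu)+E_{q-1}$. Put
$$D_p=b_{p+1}y_p\quad(p\le3),\qquad D_4=b_1y_4.$$
Then for $u\in k^3$
$$g\iota_p(u)=b\,\iota_{p+1}(y_pu)\in\iota_{p+1}(D_pu)+E_p\quad(p\le3),\qquad g\iota_4(u)=b\,\iota_1(y_4u)=\iota_1(D_4u).\tag{8}$$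
The last equality is exact, because $E_0=0$.

**Step 2: the first block generates $k^{12}$.** By (8), $gE_p\subseteq E_{p+1}$ for $p\le3$. By induction on $j$,
$$g^j\iota_1(v)\in\iota_{j+1}(D_j\cdots D_1v)+E_j\qquad(0\le j\le3).\tag{9}$$
Indeed, applying $g$ to an element of the right-hand side with $j\le 2$ gives an element of $\iota_{j+2}(D_{j+1}D_j\cdots D_1v)+E_{j+1}+gE_j$, and $gE_j\subseteq E_{j+1}$. The $D_p$ are invertible, so (9) is a block triangular system with invertible diagonal blocks, and
$$k^{12}=E_1\oplus gE_1\oplus g^2E_1\oplus g^3E_1.$$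
Since $f(g)=0$, there is a $k[X]/f$-linear map $(k[X]/f)^3\to k^{12}$ extending $\iota_1$. It is onto by the last display, and both sides have dimension $12$. So it is an isomorphism.

**Step 3: compute $g^4$ on the first block in two ways, modulo $gE_3$.** For $j=1,2,3$ we have $g^{j-1}\iota_1(v)\in E_j$, so $g^j\iota_1(v)\in gE_j\subseteq gE_3$. Hence $f(g)\iota_1(v)=0$ gives
$$g^4\iota_1(v)\equiv-c_0\iota_1(v)\pmod{gE_3}.$$
On the other hand, (9) with $j=3$ says $g^3\iota_1(v)\in\iota_4(D_3D_2D_1v)+E_3$. Applying $g$ and (8),
$$g^4\iota_1(v)\equiv\iota_1(D_4D_3D_2D_1v)\pmod{gE_3}.$$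

**Step 4: remove the congruence.** By (8), $g\,\iota_4(k^3)=\iota_1(D_4k^3)=E_1$. As $g$ is invertible,
$$E_1\cap gE_3=g\bigl(\iota_4(k^3)\cap E_3\bigr)=0.$$
So the two expressions agree exactly:
$$b_1y_4\,b_4y_3\,b_3y_2\,b_2y_1=D_4D_3D_2D_1=-c_0I.$$
The scalar matrix $-c_0I$ is invertible and lies in $B_3$. Dividing by it gives $1\in B_3y_4B_3y_3B_3y_2B_3y_1B_3$. $\square$

*Proof of (ii).* We run the computation backwards: build $M^3$ with $M=k[X]/f$ in coordinates in which multiplication by $X$ has the shape (8).

**Step 1: normalize the product.** Write $1=\beta_4y_4\beta_3y_3\beta_2y_2\beta_1y_1\beta_0$ with $\beta_j\in B_3$. Conjugating by $\beta_0$ gives $1=\beta_0\beta_4\,y_4\beta_3y_3\beta_2y_2\beta_1y_1$. Put $b_1=-c_0\beta_0\beta_4$, $b_4=\beta_3$, $b_3=\beta_2$, $b_2=\beta_1$. Then $b_1y_4b_4y_3b_3y_2b_2y_1=-c_0I$. So, with $D_p=b_{p+1}y_p$ $(p\le3)$ and $D_4=b_1y_4$, we have $D_4D_3D_2D_1=-c_0I$.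

**Step 2: choose a basis of $M$ adapted to the flag.** Let
$$m_1=1,\quad m_2=X,\quad m_3=X^2,\quad m_4=X^3+c_3X^2+c_2X+c_1.$$
Then
$$Xm_1=m_2,\qquad Xm_2=m_3,\qquad Xm_3=m_4-c_3m_3-c_2m_2-c_1m_1,\qquad Xm_4=-c_0m_1,$$
the last because $Xm_4=X^4+c_3X^3+c_2X^2+c_1X=-c_0$ in $M$. The point of $m_4$ is that $Xm_4$ is a multiple of $m_1$ alone.

**Step 3: transport to $k^{12}$.** Identify $M\otimes k^3$ with $k^{12}$ by $m_p\otimes v\leftrightarrow\iota_p(D_{p-1}\cdots D_1v)$, and let $g$ be multiplication by $X$. Then $k^{12}\cong(k[X]/f)^3$ by construction, and $g$ is invertible because $c_0\ne0$. For $p\le3$ and $u=D_{p-1}\cdots D_1v$, Step 2 gives $g\iota_p(u)\in\iota_{p+1}(D_pu)+E_p$. For $u=D_3D_2D_1v$ it gives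
$$g\iota_4(u)=-c_0\iota_1(v)=\iota_1(D_4D_3D_2D_1v)=\iota_1(D_4u).$$

**Step 4: $g$ lies in the cell.** Let $b:=g\dot x_y^{-1}$. For $p\le3$,
$$b\,\iota_{p+1}(u)=g\,\iota_p(y_p^{-1}u)\in\iota_{p+1}(D_py_p^{-1}u)+E_p=\iota_{p+1}(b_{p+1}u)+E_p,$$
and $b\,\iota_1(u)=g\,\iota_4(y_4^{-1}u)=\iota_1(b_1u)$. So $b$ is block upper triangular with diagonal blocks $b_1,\dots,b_4\in B_3$. Hence $b\in B$, and $g=b\dot x_y\in Bx_yB$. $\square$

## 7. The class of type $(4,4,4)$ in $GL_{12}$: Theorem A

**Step 1: the hypothesis.** The cycles of $w'$ are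
$$(1\;4\;8\;11\;3\;5\;9\;10)\qquad\text{and}\qquad(2\;6\;7\;12),$$
as one reads off from (4). Since $1$ and $2$ lie in different cycles, $\alpha_1\notin V_{w'}$. Explicitly, let $v\in\mathbb R^{12}$ be $1$ on the $8$-cycle and $-2$ on the $4$-cycle. Its coordinate sum is $8-8=0$, it is fixed by $w'$, and it is not fixed by $s_1$; now use (2). By (3), $\alpha_1\notin V_w$.

**Step 2: translate the class.** Let $f=(X-1)^4$, so $c_0=1\ne0$. The class $C$ consists of the $g$ for which $k^{12}\cong(k[X]/f)^3$.

**Step 3: $C$ meets $BwB$.** By (7), $w=x_y$ with $y=(ts,st,w_0,st)$, and Lemma 1(ii) says exactly $1\in B_3y_4B_3y_3B_3y_2B_3y_1B_3$. Proposition 2(ii) gives an element of $C\cap BwB$.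

**Step 4: $C$ misses $Bw'B$.** By (7), $w'=x_y$ with $y=(t,st,w_0,t)$. If $g\in C\cap Bw'B$, then $f(g)=0$, and Proposition 2(i) gives $1\in B_3tB_3w_0B_3stB_3tB_3$, contradicting Lemma 1(i). This proves Theorem A. $\square$

*Check against Theorem E.* In $w'$ the first two entries satisfy $4<6$, so $\ell(w's_1)>\ell(w')$. The value $1$ stands to the left of the value $2$, so $\ell(s_1w')>\ell(w')$. As $w\ne w'$, the exchange argument in the proof of Theorem E(a) gives $\ell(w)=\ell(w')+2$. So the implication that fails goes from the longer element to the shorter one, as it must.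

## 8. Minimal polynomials of degree $4$ in $GL_n$: Theorem B

Now $n\ge12$, and $w,w'\in S_{12}$ fix $13,\dots,n$. The numbers $1$ and $2$ still lie in different cycles of $w'$, so $\alpha_1\notin V_{w'},V_w$ (the vector $v$ of Section 7, extended by $0$, shows it). Let $F_{12}=\langle e_1,\dots,e_{12}\rangle$.

**Step 1: restrict to $F_{12}$.** Let $x\in S_{12}$ and $g=b'\dot xb''\in BxB$. All three factors stabilize $F_{12}$, so $g$ does, and $g|_{F_{12}}\in B_{12}xB_{12}$. If $g\in C$, then $f(g|_{F_{12}})=0$. Also $f(0)\ne0$, since the roots of $f$ are eigenvalues of the invertible $g$. So Proposition 2 applies to $g|_{F_{12}}$.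

**Step 2: $C\cap Bw'B=\varnothing$.** If $g\in C\cap Bw'B$, then Proposition 2(i) for $g|_{F_{12}}\in B_{12}w'B_{12}$ contradicts Lemma 1(i).

**Step 3: $R=k[X]/f$ is injective as a module over itself.** This is what lets us split off a submodule. Let $\lambda:R\to k$ take the coefficient of $X^3$ of the representative of degree $\le3$. The pairing $(a,b)\mapsto\lambda(ab)$ is nondegenerate: if $a\neq0$ has degree $e\le3$, then $aX^{3-e}$ has degree $3$ and $\lambda(aX^{3-e})\ne0$. So $R\cong\operatorname{Hom}_k(R,k)$ as $R$-modules, and $\operatorname{Hom}_R(M,R)\cong\operatorname{Hom}_R(M,\operatorname{Hom}_k(R,k))\cong\operatorname{Hom}_k(M,k)$ is exact in $M$. Hence $R$, and so $R^3$, is injective.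

**Step 4: meeting $BwB$ forces three invariant factors equal to $f$.** Let $g\in C\cap BwB$. By Proposition 2(i), $F_{12}\cong R^3$ is a submodule of the $R$-module $k^n$. By Step 3 it is a direct summand: $k^n\cong R^3\oplus N$, where $N$ is an $R$-module. All invariant factors of $N$ divide $f$, so the invariant factors of $C$ are $f,f,f$ together with those of $N$. At least three equal $f$.

**Step 5: the converse.** Suppose at least three invariant factors of $C$ equal $f$. Then the module of $C$ is $R^3\oplus N$. Lemma 1(ii) and Proposition 2(ii) give $h\in B_{12}wB_{12}$ with module $R^3$. As $k$ is algebraically closed, $N$ is given by an upper triangular $h'\in GL_{n-12}$. So $\mathrm{diag}(h,h')\in C$. Writing $h=b\dot wb'$ with $b,b'\in B_{12}$,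
$$\mathrm{diag}(h,h')=\mathrm{diag}(b,h')\cdot\mathrm{diag}(\dot w,1)\cdot\mathrm{diag}(b',1)\in BwB.$$
This proves Theorem B. $\square$

## 9. Passage to the other classical types and to all isogeny types: Theorem C

### 9.1. One group of each type

**Type $A_m$, $m\ge11$.** *Aim: pass from $GL_n$ to $SL_n$, $n=m+1$.* Theorem B with $f=(X-1)^4$ and $C$ unipotent of Jordan type $(4^3,1^{n-12})$ gives a counterexample in $GL_n$. Since $GL_n=k^*SL_n$ and scalars act trivially by conjugation, unipotent $GL_n$-classes are $SL_n$-classes. Let $B_1=B\cap SL_n$. Then $B=k^*B_1$, so, representing $x$ by an element of $SL_n$, we get $BxB=k^*B_1xB_1$. If $z$ is a scalar and $z(B_1xB_1)$ meets $SL_n$, then $z\in SL_n$, hence $z\in B_1$. So $BxB\cap SL_n=B_1xB_1$, and the counterexample holds in $SL_n$.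

**Types $B_m,C_m,D_m$, $m\ge12$.** *Aim: embed $GL_{12}$ so that $F_{12}$ can again be used.* Let $U$ have basis $e_{\pm1},\dots,e_{\pm m}$, and also $e_0$ for $B_m$. For $C_m$ take $G=Sp_{2m}$ for the standard alternating form with $\langle e_i,e_{-i}\rangle=1$. For $B_m$ and $D_m$ take $G=SO_{2m+1}$, $SO_{2m}$, meaning the identity component of the isometry group of the quadratic form $\sum x_ix_{-i}+x_0^2$, respectively $\sum x_ix_{-i}$. Let $T$ be the diagonal torus, with $e_{\pm j}$ of weight $\pm\varepsilon_j$ and $e_0$ of weight $0$. The positive roots are $\varepsilon_i\pm\varepsilon_j$ $(i<j)$, together with $\varepsilon_i$ in type $B_m$ and $2\varepsilon_i$ in type $C_m$. In particular $\alpha_j=\varepsilon_j-\varepsilon_{j+1}$ for $j<m$, and $S_{12}=\langle s_1,\dots,s_{11}\rangle$ permutes $\varepsilon_1,\dots,\varepsilon_{12}$. Put $F_j=\langle e_1,\dots,e_j\rangle$.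

**Step 1: the stabilizer $B$ of $F_1\subset\dots\subset F_m$ in $G$ is the Borel subgroup of this positive system.** An element of $B$ also stabilizes the orthogonal spaces $F_j^\perp$ for the (polar) bilinear form, and $F_j^\perp$ is spanned by all $e_i$ with $i>0$, by $e_0$ if present, and by the $e_{-i}$ with $i>j$. So $B$ is upper triangular in the ordered basis $e_1,\dots,e_m,(e_0),e_{-m},\dots,e_{-1}$, and therefore solvable. A root subgroup $U_\alpha$ sends a vector $u$ of weight $\mu$ into $u$ plus vectors of weights $\mu+n\alpha$, $n\ge1$. For each positive root $\alpha$ listed above, these weights come earlier in the order $\varepsilon_1,\dots,\varepsilon_m,(0),-\varepsilon_m,\dots,-\varepsilon_1$. So $B$ contains $T$ and all positive root subgroups, that is, a Borel subgroup. A closed subgroup containing a Borel subgroup is connected, and a connected solvable one equals that Borel subgroup.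

**Step 2: the embedding.** Let $i:GL_{12}\to G$ act as $h$ on $F_{12}$, contragrediently on $\langle e_{-1},\dots,e_{-12}\rangle$, and trivially on the other basis vectors. It preserves the form, and its image lies in $G$ also in the orthogonal cases because $GL_{12}$ is connected. By Step 1, $i(B_{12})\subseteq B$. And $i(\dot x)$ permutes the $e_{\pm j}$, so it represents $x\in S_{12}$.

**Step 3: the class.** By Theorem A there is a unipotent $h\in B_{12}wB_{12}$ of type $(4,4,4)$. Let $C$ be the class of $i(h)$. It is unipotent, and $i(h)\in C\cap BwB$. On the contragredient part $i(h)$ is the transpose of $h^{-1}$, and $h^{-1}-1=-h^{-1}(h-1)$ has fourth power $0$. So every $g\in C$ satisfies $(g-1)^4=0$ on $U$.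

**Step 4: $C\cap Bw'B=\varnothing$.** Let $g\in C\cap Bw'B$. Both $B$ and $i(\dot w')$ stabilize $F_{12}$, so $g$ stabilizes $F_{12}$, $g|_{F_{12}}\in B_{12}w'B_{12}$, and $(g|_{F_{12}}-1)^4=0$. This contradicts Proposition 2(i) and Lemma 1(i).

**Step 5: the hypothesis.** Here $V=\mathbb R^m$ with the standard inner product, on which the Weyl group acts by signed permutations. The vector $\sum_{j\in8\text{-cycle}}\varepsilon_j-2\sum_{j\in4\text{-cycle}}\varepsilon_j$ is fixed by $w'$ and not by $s_1$. So $\alpha_1\notin V_{w'}$ by (2), and $\alpha_1\notin V_w$ by (3).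

### 9.2. Lifting and descending along central kernels

Let $\varphi:\tilde G\to G$ be a surjective homomorphism of connected reductive groups with central kernel.

**Step 1: match the Weyl groups and the hypothesis.** The center of a connected reductive group lies in every maximal torus and every Borel subgroup. So $\tilde T=\varphi^{-1}(T)$ and $\tilde B=\varphi^{-1}(B)$ are a maximal torus and a Borel subgroup of $\tilde G$. We have $\varphi^{-1}(N_G(T))=N_{\tilde G}(\tilde T)$, so $\varphi$ identifies $N_{\tilde G}(\tilde T)/\tilde T$ with $N_G(T)/T$. Simple reflections correspond, since $x\ne1$ is simple iff $B\cup BxB$ is a subgroup. The representation $V$ is determined by the Weyl group with its simple reflections: the order of $s_is_j$ determines the angle between $\alpha_i$ and $\alpha_j$, so after rescaling the simple roots to length $1$ their Gram matrix is determined. By (2), the condition $\alpha_i\notin V_x$ only involves the action of the Weyl group on $V$. So it means the same in $G$ and $\tilde G$.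

**Step 2: match the intersections.** For a class $\tilde C$ of $\tilde G$, $\varphi(\tilde C)$ is a class of $G$, and
$$\tilde C\cap\tilde Bx\tilde B\neq\varnothing\iff\varphi(\tilde C)\cap BxB\ne\varnothing.\tag{10}$$
Indeed $\varphi(\tilde Bx\tilde B)=BxB$. Conversely, if $c\in\tilde C$ and $\varphi(c)\in BxB$, then $c\in\tilde Bx\tilde B\cdot\ker\varphi=\tilde Bx\tilde B$, as $\ker\varphi\subseteq\tilde B$.

**Step 3: keep unipotence.** The image of a unipotent class is unipotent. Conversely let $c$ be a preimage of a unipotent $u\in G$, with Jordan decomposition $c=c_sc_u$. Then $\varphi(c_s)\varphi(c_u)$ is the Jordan decomposition of $u$, so $\varphi(c_s)=1$ and $\varphi(c_u)=u$. So every unipotent class of $G$ is $\varphi(\tilde C)$ with $\tilde C$ unipotent.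

By Steps 1–3, counterexamples with unipotent $C$ lift and descend along $\varphi$.

**Step 4: simply connected groups.** The groups $SL_{m+1}$ and $Sp_{2m}$ of Section 9.1 are simply connected. The counterexamples in $SO_N$ lift along $\mathrm{Spin}_N\to SO_N$. So every simply connected simple group of a type listed in Theorem C has a counterexample with unipotent class.

**Step 5: general $G$.** Let $G$ be as in Theorem C. There is a surjection with central kernel from $S\times\prod_jG_j$ to $G$, where $S$ is a torus and the $G_j$ are simply connected simple groups: take $S$ to be the identity component of the center of $G$, and $\pi:\prod_jG_j\to[G,G]$ the simply connected cover. If $(z,g)$ lies in the kernel, then $\pi(g)=z^{-1}$ is central, so for each $h$ the commutator of $g$ and $h$ lies in the finite group $\ker\pi$. The map from $h$ to this commutator is continuous on a connected group and takes the value $1$ at $h=1$, so it is constant and $g$ is central.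

Let $G_j$ be a factor of a listed type, with counterexample $(w,s_1,C_j)$. In the product, take the Weyl group element that is $w$ in the factor $G_j$ and $1$ in the others, and the class that is $C_j$ in $G_j$ and $\{1\}$ elsewhere. The cells and classes are products, and $1$ lies in the Borel subgroup of each other factor. So this class meets the cell of $w$, respectively of $w'=s_1ws_1$, iff $C_j$ meets the corresponding cell in $G_j$. The representation $V$ is the direct sum over the factors, and a vector of the $G_j$-summand fixed by $w$ and moved by $s_1$ still shows $\alpha_1\notin V_w$. So the product has a counterexample with unipotent class, and by Steps 1–3 it descends to $G$.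

This proves the first statement of Theorem C. The types not covered are $A_m$ with $m\le10$, $B_m,C_m,D_m$ with $m\le11$, and the five exceptional types. These are finitely many, which is the last statement. $\square$
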